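\title{Counterexamples to a stability conjecture for $C_{2k+1}$-free graphs}

\begin{abstract}
For a graph $G$ let $\gamma_2(G)$ be the least number of edges whose deletion makes $G$ bipartite. Ren, Wang, Wang and Yang conjectured that among $C_{2k+1}$-free graphs on $n$ vertices with almost $n^2/4$ edges, the best trade-off between the number of edges and $\gamma_2$ is always attained either by a blowup of $C_{2k+3}$ or by a graph whose blocks are one complete bipartite graph and cliques of size at most $2k$. We disprove this for every $k\ge 2$, even when the two families are replaced by a larger class that contains their mixtures. The counterexamples consist of a complete bipartite graph with a few edges removed and a chain of small dense pieces attached at both ends. For $k\ge3$ they beat every competitor by a number of edges linear in $n$; our example for $k=2$ wins by exactly one edge.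
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple, and $k\ge2$ is an integer. For a graph $G$, let $e(G)$ be its number of edges and let $\gamma_2(G)$ be the minimum number of edges whose deletion makes $G$ bipartite; thus $\gamma_2$ measures the distance from being bipartite. A graph is \emph{$C_{2k+1}$-free} if it contains no cycle of length $2k+1$ as a subgraph. We write $t(m)=\lfloor m^2/4\rfloor$. This is the number of edges of the balanced complete bipartite graph on $m$ vertices, and no bipartite graph on $m$ vertices has more.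

The balanced complete bipartite graph on $n$ vertices is $C_{2k+1}$-free, has $t(n)$ edges, and has $\gamma_2=0$. Suppose we want a $C_{2k+1}$-free graph that keeps almost $n^2/4$ edges but has a prescribed positive value of $\gamma_2$. How many edges must we give up? The graph needs odd cycles, and each of them has length at least $2k+3$ or at most $2k-1$. Each alternative suggests a construction.

\emph{Long odd cycles.} For a graph $F$, an \emph{$F$-blowup} is obtained from $F$ by replacing each vertex with an independent set (a \emph{class}) and each edge with a complete bipartite graph. Let $\mathcal B(n,k)$ be the class of all $C_{2k+3}$-blowups on $n$ vertices. Along a cycle of odd length $L$ in such a graph the index of the class changes by $\pm1$ at each step; the sum of the changes is odd, hence nonzero, and divisible by $2k+3$, so $L\ge 2k+3$.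

\emph{Short odd cycles.} A \emph{block} of a graph is a maximal connected subgraph without a cut vertex; it is a $2$-connected subgraph, a bridge $K_2$, or an isolated vertex $K_1$. Every edge lies in exactly one block, and every cycle lies inside one block. Let $\mathcal G(n,k)$ be the class of graphs on $n$ vertices, connected or not, in which one distinguished block is complete bipartite and every other block is a clique of size at most $2k$. An odd cycle of such a graph lies in a clique and has fewer than $2k+1$ vertices. Among all graphs on at most $2k$ vertices the clique $K_{2k}$ has the most edges and the largest $\gamma_2$, so it is the best small block one can use.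

It is natural to guess that nothing does better than these two constructions, and this is the conjecture of Ren, Wang, Wang and Yang~\cite{RWWY}. Its wording in~\cite{RWWY} takes the parameter $\delta$ to be both small enough and arbitrary; we read the quantifiers as follows.

\medskip
\noindent\textbf{Conjecture.} \emph{For every $k\ge2$ there is $\varepsilon_k>0$ such that for every $\delta$ with $0<\delta\le\varepsilon_k$ there is $n_0=n_0(k,\delta)$ with the following property. For every $n\ge n_0$ and every $C_{2k+1}$-free graph $G$ on $n$ vertices with $e(G)\ge(\frac14-\delta)n^2$ there is a graph $H\in\mathcal B(n,k)\cup\mathcal G(n,k)$ with $e(H)\ge e(G)$ and $\gamma_2(H)\ge\gamma_2(G)$.}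
\medskip

We show that the Conjecture is false for every $k$ and every $\delta>0$, so the answer does not depend on how the quantifier on $\delta$ is read. One might try to repair the Conjecture by also allowing cliques to hang from a blowup. Our results exclude this repair too. Let $\mathcal M(n,k)$ be the class of graphs on $n$ vertices in which one distinguished block is either complete bipartite or a $C_{2k+3}$-blowup with all classes nonempty, and every other block is a clique of size at most $2k$. Then $\mathcal G(n,k)\subseteq\mathcal M(n,k)$. A $C_{2k+3}$-blowup with nonempty classes is $2$-connected, because deleting a vertex leaves a blowup of a cycle or of a path with nonempty classes; so it belongs to $\mathcal M(n,k)$. A $C_{2k+3}$-blowup with an empty class, if one allows it, is a blowup of a path and is bipartite. Hence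
\begin{equation}\label{eq:incl}
\text{every } H\in\mathcal B(n,k)\cup\mathcal G(n,k) \text{ with } \gamma_2(H)>0 \text{ belongs to } \mathcal M(n,k).
\end{equation}

\begin{theorem}\label{thm:main}
Let $k\ge2$ and $\delta>0$. For all sufficiently large $n$ there is a $C_{2k+1}$-free graph $G$ on $n$ vertices with $e(G)\ge(\frac14-\delta)n^2$ and $\gamma_2(G)>0$ such that no $H\in\mathcal M(n,k)$, and no $H\in\mathcal B(n,k)\cup\mathcal G(n,k)$, satisfies both $e(H)\ge e(G)$ and $\gamma_2(H)\ge\gamma_2(G)$.
\end{theorem}

The next three theorems say by how much the Conjecture fails. Put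
\[
\rho=\frac{k(k-1)}{2k-1},\qquad T=(2k-1)\,k(k-1).
\]
The symbol $O_k(\cdot)$ hides a constant that depends only on $k$.

\begin{theorem}\label{thm:gap}
Let $k\ge3$ and let $M$ be an integer with $1\le M\le \frac{4k^2(k-1)^2}{(2k-1)^3}$. The value $M=1$ is always allowed, and the upper bound is asymptotic to $k/2$. For all sufficiently large $n$ there is a $C_{2k+1}$-free graph $G$ on $n$ vertices with $e(G)=\frac{n^2}{4}-O_k(n)$, $\gamma_2(G)=MT$ and
\[
e(G)-\max\{e(H): H\in\mathcal M(n,k),\ \gamma_2(H)\ge\gamma_2(G)\}=\frac M2\,n+O_k(1).
\]
\end{theorem}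

Theorem~\ref{thm:gap} asks the competitor to match $\gamma_2(G)$ and measures what it loses in edges. The next theorem asks it to come close to $e(G)$ and measures what it loses in $\gamma_2$.

\begin{theorem}\label{thm:deficit}
Let $k\ge3$, let $n$ be sufficiently large, and let $G$ be the graph of Theorem~\ref{thm:gap} for $M=1$, constructed in Section~\ref{sec:chain}. Every $H\in\mathcal M(n,k)$ with $e(H)\ge e(G)-(2k-2)$ satisfies $\gamma_2(H)\le\gamma_2(G)-(k-1)$. Equality is attained by a member of $\mathcal G(n,k)$.
\end{theorem}

\begin{theorem}\label{thm:two}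
For all sufficiently large $n$ there is a $C_5$-free graph $G$ on $n$ vertices with $\gamma_2(G)=3$ and $e(G)=t(n-5)+10$, while
\[
\max\{e(H):H\in\mathcal M(n,2),\ \gamma_2(H)\ge3\}=t(n-5)+9 .
\]
\end{theorem}

\begin{proof}[Proof of Theorem~\ref{thm:main} from Theorems~\ref{thm:gap} and~\ref{thm:two}]
Take $G$ from Theorem~\ref{thm:gap} with $M=1$ if $k\ge3$, and from Theorem~\ref{thm:two} if $k=2$. In both cases $e(G)=\frac{n^2}4-O_k(n)\ge(\frac14-\delta)n^2$ for large $n$, and every $H\in\mathcal M(n,k)$ with $\gamma_2(H)\ge\gamma_2(G)$ has fewer edges than $G$. Since $\gamma_2(G)>0$, the statement for $\mathcal B(n,k)\cup\mathcal G(n,k)$ follows from~\eqref{eq:incl}.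
\end{proof}

\section{The price of a vertex}\label{sec:price}

We first collect the elementary facts on $\gamma_2$ and on blocks that we use. A \emph{coloring} is a map from the vertex set to $\{0,1\}$, and an edge is \emph{monochromatic} if its ends have the same color.

\begin{lemma}\label{lem:basic}
Let $G$ be a graph on $n\ge1$ vertices.
\begin{enumerate}
\item[(a)] $\gamma_2(G)$ is the minimum number of monochromatic edges over all colorings of $G$.
\item[(b)] If $G_1,\dots,G_r$ are edge-disjoint subgraphs of $G$, then $\gamma_2(G)\ge\sum_i\gamma_2(G_i)$.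
\item[(c)] If $B_0,\dots,B_r$ are the blocks of $G$, then $e(G)=\sum_i e(B_i)$, $\gamma_2(G)=\sum_i\gamma_2(B_i)$ and $\sum_i(|V(B_i)|-1)\le n-1$.
\item[(d)] $\gamma_2(K_{q+1})=\lfloor q^2/4\rfloor$ for $q\ge0$. In particular $\gamma_2(K_{2k})=k(k-1)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Deleting the monochromatic edges of a coloring leaves a bipartite graph. Conversely, if $G-F$ is bipartite, then a bipartition of $G-F$ is a coloring of $G$ whose monochromatic edges all lie in $F$.

(b) If $G-F$ is bipartite, then $F$ contains at least $\gamma_2(G_i)$ edges of each $G_i$.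

(c) The blocks partition the edge set, which gives the first identity and, by (b), the inequality $\gamma_2(G)\ge\sum_i\gamma_2(B_i)$. If we delete $\gamma_2(B_i)$ edges from each $B_i$ so as to make it bipartite, no odd cycle survives, since each cycle lies in one block; a graph without odd cycles is bipartite. For the last claim choose a spanning tree in each block. A cycle in the union of these trees would lie in one block and hence in one tree. So the union is a forest, and it has at most $n-1$ edges.

(d) We have $\gamma_2(K_{q+1})=\binom{q+1}2-t(q+1)$. For $q=2r$ this is $r(2r+1)-r(r+1)=r^2$, and for $q=2r-1$ it is $r(2r-1)-r^2=r(r-1)$. Both values equal $\lfloor q^2/4\rfloor$.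
\end{proof}

In all our examples $\gamma_2$ is bounded in terms of $k$ while $n$ grows, and then one quantity dominates the edge count. For fixed integers $a\le b$,
\begin{equation}\label{eq:price}
\frac{(n-a)^2}4-\frac{(n-b)^2}4=\frac{b-a}{2}\,n-\frac{b^2-a^2}4 ,
\end{equation}
and $t(m)$ differs from $m^2/4$ by at most $\frac14$. So every vertex withdrawn from the large bipartite part costs about $n/2$ edges, whereas the edges among a bounded number of withdrawn vertices contribute only a constant. To first order, the problem is to reach a given value of $\gamma_2$ while losing as few vertices as possible.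

Consider the two constructions from this point of view. To attach a \emph{pendant} $K_{q+1}$ to a graph means to add $q$ new vertices that form a clique together with one old vertex; the clique is a new block. A complete bipartite graph with both sides of size at least $2$ is $2$-connected, so attaching pendant cliques of size at most $2k$ to it gives a member of $\mathcal G(n,k)$. A pendant $K_{2k}$ loses $2k-1$ vertices and adds $k(k-1)$ to $\gamma_2$, a rate of $\rho$ per lost vertex, and smaller cliques have a smaller rate (Lemma~\ref{lem:rate}). In a $C_{2k+3}$-blowup four consecutive classes form the large bipartite part and the other $2k-1$ classes, of total size $\sigma$, are lost; we shall see that $\gamma_2\le\frac{\sigma^2}{4k(k-1)}$ (Lemma~\ref{lem:blowup}). This bound is quadratic, but it stays below $\rho\sigma$ as long as $\sigma\le4k(k-1)\rho$. Consequently no member of $\mathcal M(n,k)$ that loses at most $4k(k-1)\rho$ vertices beats the rate $\rho$ (Corollary~\ref{cor:rate}).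

A counterexample should therefore do better than pendant cliques while losing few vertices. The weakness of a block is that it borrows only one vertex from the rest of the graph. A structure attached at \emph{two} vertices borrows two. It also creates cycles that run through the structure and return through the bipartite part, and the task is to make all of these longer than $2k+1$.

\section{The smallest case: a handle without a $5$-cycle}\label{sec:small}

Let $k=2$ and ask for $\gamma_2=3$. In $\mathcal G(n,2)$ we can take the balanced complete bipartite graph on $n-5$ vertices with sides $A\ni u$ and $B\ni v$, a pendant $K_4$ on $\{u,y,y',p\}$ and a pendant triangle on $\{v,z,z'\}$. By Lemma~\ref{lem:basic} this graph $H_0\in\mathcal G(n,2)$ has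
\begin{equation}\label{eq:H0}
\gamma_2(H_0)=2+1=3,\qquad e(H_0)=t(n-5)+6+3 .
\end{equation}
Now join the two cliques by adding the edges $pz$ and $pz'$. This creates the $5$-cycle $uypzvu$, which uses the edge $uv$, so we delete $uv$. We have added two edges and deleted one. We cannot add $pv$ as well: the path $upv$ and a path of length $3$ from $v$ to $u$ in the bipartite part would form a $5$-cycle.

Call the resulting graph $G$ (Figure~\ref{fig:two}). It is the union of the \emph{core}, the complete bipartite graph between $A$ and $B$ minus the edge $uv$, and the \emph{handle} $W=W_1\cup W_2$, where $W_1$ is the $K_4$ on $\{u,y,y',p\}$ and $W_2$ is the $K_4$ on $\{p,z,z',v\}$ minus the edge $pv$.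

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.05, every node/.style={circle,fill,inner sep=1.3pt}]
\draw (0,1.2) ellipse (2 and 0.4);
\draw (0,-1.2) ellipse (2 and 0.4);
\node[fill=none] at (-2.3,1.2) {$A$};
\node[fill=none] at (-2.3,-1.2) {$B$};
\node (a1) at (-1.3,1.2) {}; \node (a2) at (0,1.2) {};
\node (b1) at (-1.3,-1.2) {}; \node (b2) at (0,-1.2) {};
\node[label=above:$u$] (u) at (1.5,1.2) {};
\node[label=below:$v$] (v) at (1.5,-1.2) {};
\node[label=right:$p$] (p) at (4.8,0) {};
\node[label=above:$y$] (y) at (3.6,1.8) {};
\node[label=left:$y'$] (yy) at (2.8,0.25) {};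
\node[label=below:$z$] (z) at (3.6,-1.8) {};
\node[label=left:$z'$] (zz) at (2.8,-0.25) {};
\draw[gray] (a1)--(b1)--(a2)--(b2)--(a1)--(v)--(a2) (b1)--(u)--(b2);
\draw (u)--(y)--(p)--(yy)--(u)--(p) (y)--(yy) (v)--(z)--(zz)--(v);
\draw[very thick] (z)--(p)--(zz);
\draw[dashed] (u)--(v) (p)--(v);
\end{tikzpicture}
\caption{The $C_5$-free graph of Theorem~\ref{thm:two}. Starting from a complete bipartite graph between $A$ and $B$ with a pendant $K_4$ at $u$ and a pendant triangle at $v$, add the two thick edges and delete $uv$. The dashed pairs $uv$ and $pv$ are not edges.}\label{fig:two}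
\end{figure}

\begin{proposition}\label{prop:two}
For $n\ge9$ the graph $G$ above is $C_5$-free, $\gamma_2(G)=3$ and $e(G)=t(n-5)+10$.
\end{proposition}

\begin{proof}
The edge count is $t(n-5)-1+6+5$. Let $C$ be a cycle of $G$. If $C$ lies in the core, it is even. If $C$ lies in $W$, then it lies in $W_1$ or in $W_2$, because $p$ is a cut vertex of $W$ between them, and so it has at most four vertices; the triangle $pzz'$ and the $4$-cycle $pzvz'$ are of this kind. Otherwise $C$ has edges in both $W$ and the core. Going around $C$, we change between $W$ and the core an even and positive number of times, each time at a different vertex common to both, that is, at $u$ or $v$. So $C$ is the union of a $u$--$v$ path in $W$ and a $u$--$v$ path in the core. The first passes through $p$ and has length at least $1+2$, since $pv$ is not an edge. The second joins the two sides of a bipartite graph, so its length is odd, and it is not $1$ since $uv$ is not an edge. Hence $C$ has length at least $6$.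

The clique $W_1$ and the triangle $vzz'$ are edge-disjoint, so $\gamma_2(G)\ge2+1$ by Lemma~\ref{lem:basic}(b). Give color $0$ to $A\cup\{y,z,z'\}$ and color $1$ to $B\cup\{p,y'\}$. The monochromatic edges are $uy$, $py'$ and $zz'$, so $\gamma_2(G)\le3$.
\end{proof}

Thus $G$ has the same $\gamma_2$ as $H_0$ and one more edge. Section~\ref{sec:two} shows that $H_0$ is the best competitor in $\mathcal M(n,2)$.

\section{Chains of cliques}\label{sec:chain}

The handle of Section~\ref{sec:small} gains an edge. A handle made of full cliques gains a vertex, which by~\eqref{eq:price} is worth about $n/2$ edges. Indeed, $c$ pendant copies of $K_{2k}$ lose $c(2k-1)$ vertices, while the same cliques strung in a chain with both ends in the bipartite part lose one vertex fewer.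

A \emph{chain from $u$ to $v$} is a union of $2k-1$ cliques $Q_1,\dots,Q_{2k-1}$, each a $K_{2k}$, with distinct vertices $u=p_0,p_1,\dots,p_{2k-2},p_{2k-1}=v$ such that $p_{i-1},p_i\in Q_i$ for all $i$, $Q_i\cap Q_{i+1}=\{p_i\}$, and nonconsecutive cliques are disjoint. It has $2k(2k-1)-(2k-2)=(2k-1)^2+1$ vertices, of which $(2k-1)^2-1=4k(k-1)$ differ from $u$ and $v$. Each $p_i$ with $1\le i\le 2k-2$ separates $Q_1\cup\dots\cup Q_i$ from $Q_{i+1}\cup\dots\cup Q_{2k-1}$. Therefore the blocks of the chain are its cliques, and every $u$--$v$ path in the chain visits $p_0,\dots,p_{2k-1}$ in order and has length at least $2k-1$.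

For integers $k\ge2$, $M\ge1$ put
\[
X=M(2k-1)^2,\qquad s=X-M=4Mk(k-1),
\]
and let $n\ge s+2M$. The \emph{chain graph} $G_{n,k,M}$ is defined as follows. Take disjoint sets $A,B$ with $|A|=\lfloor\frac{n-s}2\rfloor$, $|B|=\lceil\frac{n-s}2\rceil$ and distinct vertices $u_1,\dots,u_M\in A$, $v_1,\dots,v_M\in B$. The \emph{core} is the complete bipartite graph between $A$ and $B$ minus the edges $u_jv_j$. For each $j$ add a chain $W_j$ from $u_j$ to $v_j$ whose other vertices are new, different chains being disjoint. The total number of vertices is $(n-s)+4Mk(k-1)=n$.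

\begin{proposition}\label{prop:chain}
The graph $G=G_{n,k,M}$ is $C_{2k+1}$-free, $\gamma_2(G)=MT$ and $e(G)=t(n-s)+kX-M$.
\end{proposition}

\begin{proof}
There are $M(2k-1)$ cliques with $\binom{2k}2=k(2k-1)$ edges each, so the chains have $kX$ edges, and the core has $t(n-s)-M$.

Let $C$ be a cycle of $G$. If $C$ lies in the core, it is even. If $C$ lies in one chain, it lies in a clique and has length at most $2k$. Otherwise $C$ uses an edge of some chain and lies in no chain. Let $W_j$ be any chain of which $C$ uses an edge. Only $u_j$ and $v_j$ are incident both with edges of $W_j$ and with other edges, so, as in the proof of Proposition~\ref{prop:two}, the part of $C$ in $W_j$ is a $u_j$--$v_j$ path, and its length is at least $2k-1$. If $C$ uses edges of exactly one chain $W_j$, the rest of $C$ is a $u_j$--$v_j$ path in the core; its length is odd and not $1$, so $C$ has length at least $(2k-1)+3=2k+2$. If $C$ uses edges of two or more chains, its length is at least $2(2k-1)\ge2k+2$. No cycle has length $2k+1$.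

The $M(2k-1)$ cliques are edge-disjoint, so $\gamma_2(G)\ge M(2k-1)k(k-1)=MT$. For the reverse inequality give color $0$ to $A$, color $1$ to $B$, and arbitrary colors to the vertices shared by two cliques. Each clique now has two colored vertices, and since $k\ge2$ its remaining vertices, which lie in no other clique, can be colored so that each color occurs $k$ times. No edge of the core is monochromatic, and each clique has $2\binom k2=k(k-1)$ monochromatic edges.
\end{proof}

\begin{remark}
Neither the number of cliques nor the deleted edge can be spared. Inside a $K_{2k}$ two vertices are joined by paths of every length from $1$ to $2k-1$, so a chain of $c$ cliques contains $u$--$v$ paths of every length from $c$ to $c(2k-1)$. If $c\le2k-2$, a path of length $2k-2$ and a core path of length $3$ form a $C_{2k+1}$. If $c=2k-1$ and $uv$ is kept, a path of length $2k$ and the edge $uv$ form a $C_{2k+1}$.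
\end{remark}

The chain graph loses $s=X-M$ vertices and reaches $\gamma_2=MT=\rho X$, so its rate exceeds $\rho$. It remains to prove that the members of $\mathcal M(n,k)$ cannot keep up.

\section{Upper bounds in $\mathcal M(n,k)$}\label{sec:upper}

We attach to each $H\in\mathcal M(n,k)$ an integer $\ell$, the number of lost vertices, and show that a large $\ell$ forces few edges while a small $\ell$ forces a small $\gamma_2$. For the clique blocks it is clear which vertices are lost. For a blowup we choose the $2k-1$ consecutive classes of smallest total size; the minimality is used in both edge bounds below.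

\begin{lemma}\label{lem:blowup}
Let $D$ be a $C_{2k+3}$-blowup on $m$ vertices with all classes nonempty. Let $\sigma$ be the minimum total size of $2k-1$ cyclically consecutive classes, attained by consecutive classes of sizes $y_1,\dots,y_{2k-1}$. Then
\begin{enumerate}
\item[(a)] $e(D)\le\frac14 m(m-\sigma)$;
\item[(b)] $e(D)\le\frac14(m-\sigma)^2+\bigl(y_1y_2+\dots+y_{2k-2}y_{2k-1}+y_{2k-1}y_1\bigr)\le\frac14(m-\sigma)^2+\frac12\sigma^2$;
\item[(c)] $\gamma_2(D)\le\min_{1\le j\le2k-2}y_jy_{j+1}\le\dfrac{\sigma^2}{4k(k-1)}$.
\end{enumerate}
\end{lemma}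

\begin{proof}
(a) The degree of a vertex is the total size of the two neighboring classes. So the degrees $d(a),d(b)$ of the ends of an edge $ab$ add up to the total size of four consecutive classes. The remaining $2k-1$ classes are consecutive, hence $d(a)+d(b)\le m-\sigma$. Summing over all edges and using the Cauchy--Schwarz inequality,
\[
\frac{4e(D)^2}{m}\le\sum_{a}d(a)^2=\sum_{ab\in E(D)}\bigl(d(a)+d(b)\bigr)\le e(D)(m-\sigma).
\]

(b) Let the sizes of all classes in cyclic order be $w_1,w_2,w_3,w_4,y_1,\dots,y_{2k-1}$, and write $y_*=y_{2k-1}$. The first four classes span a complete bipartite graph with sides of sizes $w_1+w_3$ and $w_2+w_4$ from which the $w_1w_4$ edges between the first and the fourth class are missing; the edges to the classes of sizes $y_1$ and $y_*$ restore part of this. In formulas,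
\begin{align}
e(D)&=(w_1+w_3)(w_2+w_4)-w_1w_4+w_4y_1+w_1y_*+\sum_{j=1}^{2k-2}y_jy_{j+1}\notag\\
&=(w_1+w_3)(w_2+w_4)-(w_1-y_1)(w_4-y_*)+y_1y_*+\sum_{j=1}^{2k-2}y_jy_{j+1}.\label{eq:identity}
\end{align}
Shifting the window of $2k-1$ classes one step forward replaces $y_1$ by $w_1$, and shifting it one step backward replaces $y_*$ by $w_4$. By the minimality of $\sigma$, $w_1\ge y_1$ and $w_4\ge y_*$, so the second term of~\eqref{eq:identity} can be dropped. The first term is at most $\frac14(m-\sigma)^2$, because its factors add up to $m-\sigma$. This gives the first inequality. The second holds because the $2k-1\ge3$ products belong to distinct pairs of indices and $\sum_{i<j}y_iy_j\le\frac12\sigma^2$.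

(c) Deleting all edges between two consecutive classes leaves a subgraph of a blowup of a path, which is bipartite. Hence $\gamma_2(D)\le\tau:=\min_jy_jy_{j+1}$. To see what bound to expect, let the $k$ classes of odd index have size $a$ and the $k-1$ classes of even index have size $b$. Then $\tau=ab$ and $\sigma=ka+(k-1)b\ge2\sqrt{k(k-1)\tau}$ by the inequality of arithmetic and geometric means. In general we apply this inequality to each pair $\{j,j+1\}$: if $o(j)$ and $e(j)$ are its odd and its even member, then
\[
k\,y_{o(j)}+(k-1)\,y_{e(j)}\ge2\sqrt{k(k-1)\tau}\qquad(1\le j\le 2k-2).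
\]
We average these inequalities with weights $\omega_j$ chosen so that each $y_j$ receives coefficient $1$. With $\omega_0=\omega_{2k-1}=0$, this requires $\omega_{j-1}+\omega_j=\frac1k$ for odd $j$ and $\omega_{j-1}+\omega_j=\frac1{k-1}$ for even $j$. Put
\[
\omega_{2i-1}=\frac{k-i}{k(k-1)},\qquad \omega_{2i}=\frac{i}{k(k-1)}\qquad(1\le i\le k-1).
\]
Then $\omega_{2i-2}+\omega_{2i-1}=\frac{(i-1)+(k-i)}{k(k-1)}=\frac1k$ for $1\le i\le k$, and $\omega_{2i-1}+\omega_{2i}=\frac1{k-1}$ for $1\le i\le k-1$. The latter also shows that the weights, which are nonnegative, have sum $1$. Therefore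
\[
\sigma=\sum_{j=1}^{2k-2}\omega_j\bigl(k\,y_{o(j)}+(k-1)\,y_{e(j)}\bigr)\ge2\sqrt{k(k-1)\tau}. \qedhere
\]
\end{proof}

\begin{definition}\label{def:loss}
Let $H\in\mathcal M(n,k)$ and fix a distinguished block $D$, with $m$ vertices. Let the other blocks be cliques with $q_1+1,\dots,q_r+1$ vertices, so that $0\le q_i\le2k-1$. Put $\sigma=0$ if $D$ is complete bipartite, and otherwise let $\sigma\ge 2k-1$ be as in Lemma~\ref{lem:blowup}. The \emph{loss} of $H$ is $\ell=\sigma+(n-m)$.
\end{definition}

\begin{lemma}\label{lem:AB}
With the notation of Definition~\ref{def:loss}, we have $\ell\le n$ and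
\begin{gather}
\sum_iq_i\le n-m=\ell-\sigma,\qquad \gamma_2(H)\le\frac{\sigma^2}{4k(k-1)}+\sum_i\Bigl\lfloor\frac{q_i^2}4\Bigr\rfloor,\label{eq:A}\\
e(H)\le\frac{n(n-\ell)}4+k\ell,\qquad e(H)\le\frac{(n-\ell)^2}4+\frac{\ell^2}2+k\ell.\label{eq:B}
\end{gather}
\end{lemma}

\begin{proof}
We have $n-\ell=m-\sigma\ge0$. Lemma~\ref{lem:basic}(c) gives $(m-1)+\sum_iq_i\le n-1$, which is the first part of~\eqref{eq:A}. The three bounds of Lemma~\ref{lem:blowup} in terms of $m$ and $\sigma$ also hold, with $\sigma=0$, when $D$ is complete bipartite, since then $e(D)\le m^2/4$ and $\gamma_2(D)=0$. So the second part of~\eqref{eq:A} follows from Lemma~\ref{lem:basic}(c),(d). The clique blocks have $\sum_i\frac12q_i(q_i+1)\le k\sum_iq_i\le k\ell$ edges. Adding $e(D)\le\frac14m(m-\sigma)\le\frac14n(n-\ell)$ or $e(D)\le\frac14(n-\ell)^2+\frac12\ell^2$ gives~\eqref{eq:B}.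
\end{proof}

The second bound in~\eqref{eq:B} charges the full price $n/2$ per lost vertex, but its error term $\ell^2/2$ makes it useless when $\ell$ is comparable to $n$. The first bound charges only about $n/4$, with no such error. Together they cover all values of $\ell$.

\begin{lemma}\label{lem:edges}
Let $X\ge1$ be an integer and $n\ge4k$. If $H\in\mathcal M(n,k)$ has loss $\ell\ge X$, then $e(H)\le\frac14(n-X)^2+8X^2+4kX$.
\end{lemma}

\begin{proof}
If $X\le\ell\le4X$, then $0\le n-\ell\le n-X$, and the second bound in~\eqref{eq:B} gives the claim. If $\ell>4X$, the first bound and $\frac n4-k\ge0$ give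
\[
e(H)\le\frac{n^2}4-\ell\Bigl(\frac n4-k\Bigr)\le\frac{n^2}4-Xn+4kX\le\frac{(n-X)^2}4+4kX. \qedhere
\]
\end{proof}

We turn to $\gamma_2$. The next lemma says that $K_{2k}$ has the best rate among the allowed cliques, and that every other clique with an edge falls short by a definite amount.

\begin{lemma}\label{lem:rate}
For $q\in\{0,2k-1\}$ we have $\lfloor q^2/4\rfloor=\rho q$. For $1\le q\le2k-2$ we have $\lfloor q^2/4\rfloor\le\rho q-\frac{(k-1)^2}{2k-1}$.
\end{lemma}

\begin{proof}
The first statement is $\lfloor(2k-1)^2/4\rfloor=k(k-1)$. For the second, $\rho q-\lfloor q^2/4\rfloor\ge q(\rho-\frac q4)$, and this concave function of $q$ is at least the smaller of its values at $q=1$ and $q=2k-2$. At $q=2k-2$ the value is $2(k-1)^2\bigl(\frac{k}{2k-1}-\frac12\bigr)=\frac{(k-1)^2}{2k-1}$. At $q=1$ it is $\rho-\frac14$, which is not smaller, because $\rho-\frac{(k-1)^2}{2k-1}=\frac{k-1}{2k-1}\ge\frac14$.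
\end{proof}

\begin{corollary}\label{cor:rate}
If $H\in\mathcal M(n,k)$ has loss $\ell\le4k(k-1)\rho$, then $\gamma_2(H)\le\rho\ell$.
\end{corollary}

\begin{proof}
From $\sigma\le\ell\le4k(k-1)\rho$ we get $\frac{\sigma^2}{4k(k-1)}\le\rho\sigma$. By~\eqref{eq:A} and Lemma~\ref{lem:rate}, $\gamma_2(H)\le\rho\bigl(\sigma+\sum_iq_i\bigr)\le\rho\ell$.
\end{proof}

\section{The case $k\ge3$}\label{sec:large}

\begin{proof}[Proof of Theorem~\ref{thm:gap}]
The upper bound on $M$ is equivalent to
\begin{equation}\label{eq:threshold}
X=M(2k-1)^2\le\frac{4k^2(k-1)^2}{2k-1}=4k(k-1)\rho ,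
\end{equation}
so it places $X$ in the range of Corollary~\ref{cor:rate}. Comparing leading terms, $4k^4/(8k^3)=k/2$ gives its asymptotic size. To see that $M=1$ is allowed, put $z=2k-1\ge5$; this is where $k\ge3$ is used. Then $4k(k-1)=z^2-1$ and
\[
4k^2(k-1)^2=\frac{(z^2-1)^2}4>\frac{z^3(z-2/z)}4>z^3 .
\]
Note that $M$, $X$ and $s$ are bounded in terms of $k$.

Let $G=G_{n,k,M}$. By Proposition~\ref{prop:chain}, $G$ is $C_{2k+1}$-free, $\gamma_2(G)=MT$, and $e(G)=\frac14(n-X+M)^2+O_k(1)=\frac{n^2}4-O_k(n)$.

Let $H\in\mathcal M(n,k)$ have $\gamma_2(H)\ge MT=\rho X$ and loss $\ell$. If $\ell\le X-1$, then~\eqref{eq:threshold} and Corollary~\ref{cor:rate} give $\gamma_2(H)\le\rho(X-1)<\rho X$, a contradiction. So $\ell\ge X$, and $e(H)\le\frac14(n-X)^2+O_k(1)$ by Lemma~\ref{lem:edges}. This bound is attained up to $O_k(1)$: attaching $M(2k-1)$ pendant copies of $K_{2k}$ to the balanced complete bipartite graph on $n-X$ vertices gives a member of $\mathcal G(n,k)$ with $\gamma_2=MT$ and $t(n-X)+kX$ edges. The maximum in the theorem is therefore $\frac14(n-X)^2+O_k(1)$, and~\eqref{eq:price} with $a=X-M$,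 $b=X$ shows that the difference is $\frac M2n+O_k(1)$.
\end{proof}

\begin{remark}\label{rem:k2}
For $k=2$ the bound on $M$ is $\frac{16}{27}<1$, and the chain graph is then not a counterexample. The graph $G_{n,2,1}$ has $\gamma_2=T=6$ and $t(n-8)+17$ edges. Consider the $C_7$-blowup with class sizes $w_1,w_2,w_3,w_4,2,3,2$, where $w_1=w_4=6$, $w_1+w_3=\lfloor\frac{n-7}2\rfloor$ and $w_2+w_4=\lceil\frac{n-7}2\rceil$. By~\eqref{eq:identity} it has $t(n-7)-16+4+6+6=t(n-7)$ edges, more than $G_{n,2,1}$ for large $n$. Let the last three classes be $\{a_1,a_2\}$, $\{b_1,b_2,b_3\}$, $\{c_1,c_2\}$. The six paths $a_ib_jc_i$ are edge-disjoint, and for large $n$ each can be closed to a $7$-cycle through four vertices of the first four classes that no other path uses. These six odd cycles are edge-disjoint, so $\gamma_2\ge6$. This is why $k=2$ needs the smaller handle of Section~\ref{sec:small}.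
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:deficit}]
Here $G=G_{n,k,1}$, $X=(2k-1)^2$, $s=X-1=4k(k-1)$, $\gamma_2(G)=T$ and $\rho s=T-\rho$. Let $H\in\mathcal M(n,k)$ have $e(H)\ge e(G)-(2k-2)$. If $\ell\ge X$, Lemma~\ref{lem:edges} and~\eqref{eq:price} give $e(H)\le e(G)-\frac n2+O_k(1)$, which is impossible for large $n$. So $\ell\le s$. Corollary~\ref{cor:rate} now gives $\gamma_2(H)\le T-\rho$, and we must improve $\rho$ to $k-1$. The improvement comes from the fact that $s$ vertices cannot all be spent at the rate $\rho$.

\emph{Case $\sigma>0$.} Then $2k-1\le\sigma\le s=4k(k-1)$, so $\frac{\sigma^2}{4k(k-1)}\le\sigma$: the blowup works at rate at most $1$. We have $(\rho-1)(2k-1)=k^2-3k+1>0$ for $k\ge3$, so $\rho>1$. By~\eqref{eq:A} and Lemma~\ref{lem:rate},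
\[
\gamma_2(H)\le\sigma+\rho(s-\sigma)=T-\rho-(\rho-1)\sigma\le T-\rho-(k^2-3k+1).
\]
The right side is less than $T-(k-1)$, because $\rho+(k^2-3k+1)-(k-1)>k^2-4k+3=(k-1)(k-3)\ge0$.

\emph{Case $\sigma=0$.} Now $\sum_iq_i\le s$, and by~\eqref{eq:A},
\[
\gamma_2(H)\le\sum_i\Bigl\lfloor\frac{q_i^2}4\Bigr\rfloor=T-\rho-\rho\Bigl(s-\sum_iq_i\Bigr)-\sum_i\Bigl(\rho q_i-\Bigl\lfloor\frac{q_i^2}4\Bigr\rfloor\Bigr).
\]
All subtracted terms are nonnegative, and $(k-1)-\rho=\frac{(k-1)^2}{2k-1}$. So it suffices to find, besides $\rho$, one subtracted term that is at least $\frac{(k-1)^2}{2k-1}$. If some $q_i$ lies in $[1,2k-2]$, Lemma~\ref{lem:rate} provides it. Otherwise every $q_i$ is $0$ or $2k-1$, so $\sum_iq_i$ is a multiple of $2k-1$. Since $s=(2k-2)(2k-1)+(2k-2)$, we get $s-\sum_iq_i\ge2k-2\ge1$, and $\rho\bigl(s-\sum_iq_i\bigr)\ge\rho\ge\frac{(k-1)^2}{2k-1}$.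

\emph{Equality.} Open the handle: delete from $G$ the $2k-1$ edges of the last clique $Q_{2k-1}$ at $v_1$ and add the edge $u_1v_1$. The blocks of the resulting graph $H$ are the complete bipartite graph between $A$ and $B$, the cliques $Q_1,\dots,Q_{2k-2}$, and the clique $Q_{2k-1}-v_1$ of size $2k-1$. So $H\in\mathcal G(n,k)$, $e(H)=e(G)-(2k-2)$, and by Lemma~\ref{lem:basic}, $\gamma_2(H)=(2k-2)k(k-1)+(k-1)^2=T-k(k-1)+(k-1)^2=T-(k-1)$.
\end{proof}

\section{The case $k=2$}\label{sec:two}

The margin is now a single edge, so the estimates with an error term can only dispose of competitors with loss at least $6$. The remaining competitors are few, and we list them.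

\begin{proof}[Proof of Theorem~\ref{thm:two}]
Let $G$ be the graph of Proposition~\ref{prop:two}. By~\eqref{eq:H0} the graph $H_0\in\mathcal G(n,2)$ shows that the maximum in the theorem is at least $t(n-5)+9$. Let $H\in\mathcal M(n,2)$ have $\gamma_2(H)\ge3$. We show that $e(H)\le t(n-5)+9$.

Suppose first that $\ell\ge6$. Lemma~\ref{lem:edges} with $X=6$ gives $e(H)\le\frac14(n-6)^2+336$. Since $t(n-5)-\frac14(n-6)^2\ge\frac14\bigl((n-5)^2-1-(n-6)^2\bigr)=\frac12(n-6)$, we get $e(H)<t(n-5)$ for large $n$.

Suppose now that $\ell\le5$. Then $\sigma\in\{0,3,4,5\}$, and $\gamma_2(D)\le\lfloor\sigma^2/8\rfloor$ by Lemma~\ref{lem:blowup}(c). The clique blocks have $q_i\le3$ and contribute $\lfloor q_i^2/4\rfloor=0,0,1,2$ to $\gamma_2(H)$ for $q_i=0,1,2,3$. If $a$ of the $q_i$ equal $2$ and $b$ of them equal $3$, then by Lemma~\ref{lem:basic}(c) and~\eqref{eq:A},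
\[
3\le\gamma_2(H)=\gamma_2(D)+a+2b,\qquad 2a+3b\le\sum_iq_i\le\ell-\sigma\le5-\sigma .
\]
\begin{itemize}
\item $\sigma=3$. Then $\gamma_2(D)\le1$, and $2a+3b\le2$ gives $a+2b\le1$. So $\gamma_2(H)\le2$, which is impossible.
\item $\sigma=4$. Then $\gamma_2(D)\le2$ and $a=b=0$, which is again impossible.
\item $\sigma=5$. Then $\ell=5$ and $m=n$, so $H=D$. By Lemma~\ref{lem:blowup}(c) the positive integers $y_1,y_2,y_3$ with sum $5$ satisfy $y_1y_2\ge3$ and $y_2y_3\ge3$. If $y_2=1$, then $y_1,y_3\ge3$ and the sum is at least $7$. If $y_2=2$, then $y_1,y_3\ge2$ and the sum is at least $6$. If $y_2\ge4$, the sum is at least $6$. So $(y_1,y_2,y_3)=(1,3,1)$, and Lemma~\ref{lem:blowup}(b) gives $e(H)\le t(n-5)+3+3+1$, since $e(H)$ is an integer.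
\item $\sigma=0$. Then $a+2b\ge3$ and $2a+3b\le5$. The value $b=0$ would need $a\ge3$, and $b\ge2$ would need $3b\ge6$; both violate the second inequality. So $b=1$ and $a=1$. This uses the whole sum: $\sum_iq_i=5=\ell$, the nonzero $q_i$ are $3$ and $2$, and $m=n-5$. Hence $e(H)\le t(n-5)+6+3$.
\end{itemize}
In every possible case $e(H)\le t(n-5)+9$, while $e(G)=t(n-5)+10$.
\end{proof}

\begin{thebibliography}{9}
\bibitem{RWWY} Sijie Ren, Jian Wang, Shipeng Wang, Weihua Yang, \emph{A stability result for $C_{2k+1}$-free graphs}, arXiv:2307.07962 (2023).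
\end{thebibliography}
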